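\title{Free multiplicative convolution does not preserve symmetric log-unimodality}

\begin{abstract}
We show that the free multiplicative convolution of two multiplicatively symmetric log-unimodal probability measures on $(0,\infty)$ need not be log-unimodal. The two factors may be equal, and they may have strictly positive real-analytic densities. On the logarithmic scale the factors keep masses $c_1,c_2$ near the origin, with $c_1+c_2>1$, and spread the rest out to infinity. The logarithmic law of the convolution then converges vaguely to a measure with an atom at $0$, a gap, and further mass beyond the gap. The same happens for any number of factors. For two factors we describe the limit law: it is unimodal if and only if $c_1+c_2\le 1$, and for $c_1+c_2>1$ the width of the gap is explicit.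
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{Definitions}
Let $\mathbb{R}_+=(0,\infty)$. A positive Borel measure $\rho$ on $\mathbb{R}$ is \emph{unimodal with mode $a$} if $\rho=\gamma\delta_a+f(x)\,dx$, where $\gamma\ge0$ and $f:\mathbb{R}\to[0,\infty)$ is non-decreasing on $(-\infty,a)$ and non-increasing on $(a,\infty)$. For a probability measure $\mu$ on $\mathbb{R}_+$, the push-forward $\log_*\mu$ under $\log:\mathbb{R}_+\to\mathbb{R}$ is its \emph{logarithmic law}, and $\mu$ is \emph{log-unimodal} if $\log_*\mu$ is unimodal. It is equivalent to ask that $x\,d\mu(x)$ be unimodal: a density $q(x)$ of $\mu$ becomes the density $e^tq(e^t)$ of $\log_*\mu$, which is $xq(x)$ read at $x=e^t$. The measure $\mu$ is \emph{multiplicatively symmetric} if it is invariant under $x\mapsto 1/x$, that is, if $\log_*\mu$ is \emph{symmetric}, meaning invariant under $x\mapsto -x$.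

Let $\mathcal{M}$ be a von Neumann algebra with a faithful normal tracial state $\tau$. A self-adjoint operator $X$ is \emph{affiliated} with $\mathcal{M}$ if its spectral projections $1_E(X)$ lie in $\mathcal{M}$, and its \emph{distribution} is the probability measure $E\mapsto\tau(1_E(X))$. Two such operators $X,Y$ are \emph{free} if $\tau(a_1a_2\cdots a_j)=0$ whenever the $a_i$ are alternately bounded Borel functions of $X$ and of $Y$ and $\tau(a_i)=0$ for all $i$. If $X,Y$ are free, positive and invertible in the algebra of affiliated operators, with distributions $\mu,\nu$ on $\mathbb{R}_+$, then $X^{1/2}YX^{1/2}$ is again positive and invertible. Its distribution is the \emph{free multiplicative convolution} $\mu\boxtimes\nu$, a probability measure on $\mathbb{R}_+$. The proofs below use only one property of $\boxtimes$, the multiplicativity of the $S$-transform, which is recalled in Section~\ref{sec:transforms}.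

The following problem comes from Hasebe, Ueda and Wang \cite{HUW}.

\begin{quote}
\emph{If $\mu$ and $\nu$ are multiplicatively symmetric and log-unimodal on $\mathbb{R}_+$, is $\mu\boxtimes\nu$ log-unimodal?}
\end{quote}

\subsection*{Why one would guess yes}
If $X$ and $Y$ are independent random variables instead of free operators, then $\log(XY)=\log X+\log Y$, and the question is whether the ordinary convolution of two symmetric unimodal probability measures is unimodal. It is. First, a symmetric unimodal finite measure $\sigma$ has the form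
\begin{equation}\label{eq:symform}
\sigma=\gamma\delta_0+g(|x|)\,dx,\qquad g \text{ non-increasing on }(0,\infty).
\end{equation}
Indeed, let $\sigma=\gamma\delta_a+f\,dx$ have mode $a$. If $a\ne0$, an atom at $a$ would force an atom at $-a$, so $\gamma=0$. Both $f(x)$ and $f(-x)$ are densities of the absolutely continuous part, and one of them is non-increasing on $(-|a|,\infty)\supset(0,\infty)$; take it for $g$. Next, $g(|x|)=\int_0^\infty 1_{\{g(|x|)>y\}}\,dy$ is a superposition of indicators of centered intervals, and the convolution of two such indicators, $x\mapsto|[-a,a]\cap[x-b,x+b]|$, is even and non-increasing in $|x|$. Since $*$ is bilinear, the convolution of two measures of the form \eqref{eq:symform} has this form again.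

In the free setting the first signs agree with this picture: $\mu\boxtimes\delta_1=\mu$, and $\boxtimes$ preserves multiplicative symmetry (Proposition~\ref{prop:linear}). The argument above, however, rests on bilinearity, and this suggests where to test the free statement: on mixtures of a very narrow and a very wide law.

\subsection*{Results}
A sequence of finite measures $\rho_N$ on $\mathbb{R}$ converges \emph{vaguely} to $\rho$ if $\int\varphi\,d\rho_N\to\int\varphi\,d\rho$ for all $\varphi\in C_c(\mathbb{R})$; mass may escape to infinity.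

\begin{theorem}\label{thm:main}
Let $n\ge2$ and $c_1,\dots,c_n\in(0,1)$ with $\kappa:=c_1+\dots+c_n-(n-1)>0$. For each $i$ let $\mu_i^{(N)}$, $N\ge1$, be multiplicatively symmetric log-unimodal probability measures on $\mathbb{R}_+$ with $\log_*\mu_i^{(N)}\to c_i\delta_0$ vaguely as $N\to\infty$. Then for all sufficiently large $N$ the measure $\mu_1^{(N)}\boxtimes\cdots\boxtimes\mu_n^{(N)}$ fails to be log-unimodal. Every vague limit point $\rho$ of its logarithmic law satisfies $\rho|_{(-\delta,\delta)}=\kappa\delta_0$ for some $\delta>0$, and $\rho(\mathbb{R})>\kappa$.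
\end{theorem}

For $n=2$ the condition $\kappa>0$ reads $c_1+c_2>1$, and the answer to the problem is no. Write $\mathrm{Unif}[-L,L]$ for the uniform law and $\mathcal{N}(0,\sigma^2)$ for the centered normal law of variance $\sigma^2$.

\begin{corollary}\label{cor:examples}
Let $\frac12<c<1$.
\begin{itemize}
\item[(a)] If $\log_*\mu_L=c\,\delta_0+(1-c)\,\mathrm{Unif}[-L,L]$, then $\mu_L$ is multiplicatively symmetric and log-unimodal, and $\mu_L\boxtimes\mu_L$ fails to be log-unimodal for all sufficiently large $L$.
\item[(b)] The same holds, for all sufficiently large $N$, for the mixture $\nu_N$ of two centered log-normal laws given by $\log_*\nu_N=c\,\mathcal{N}(0,1/N)+(1-c)\,\mathcal{N}(0,N)$, which has a strictly positive real-analytic density on $\mathbb{R}_+$.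
\item[(c)] For every $n\ge2$ there is a multiplicatively symmetric log-unimodal $\mu$ such that $\mu^{\boxtimes n}$ is not log-unimodal.
\end{itemize}
\end{corollary}

\begin{proof}
Both families of logarithmic laws have the form \eqref{eq:symform}. They converge vaguely to $c\,\delta_0$, because the densities of $\mathrm{Unif}[-L,L]$ and $\mathcal{N}(0,N)$ are bounded by $1/(2L)$ and $(2\pi N)^{-1/2}$, while $\mathcal{N}(0,1/N)\to\delta_0$. The density of $\nu_N$ is $x^{-1}F(\log x)$ with $F$ a positive combination of two Gaussian densities. Theorem~\ref{thm:main} with $n=2$ and $c_1=c_2=c$ gives (b). It also gives (a): otherwise $\mu_{L_N}\boxtimes\mu_{L_N}$ would be log-unimodal along a sequence $L_N\to\infty$. For (c) take $c>1-1/n$, so that $\kappa=nc-(n-1)>0$.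
\end{proof}

For two factors the limit law can be described for all values of the parameters, and $c_1+c_2=1$ is the exact threshold for its unimodality.

\begin{theorem}\label{thm:shape}
Let $c_1,c_2\in(0,1)$ be arbitrary, and let $\mu_1^{(N)},\mu_2^{(N)}$ be multiplicatively symmetric log-unimodal probability measures on $\mathbb{R}_+$ with $\log_*\mu_i^{(N)}\to c_i\delta_0$ vaguely. Then $\log_*(\mu_1^{(N)}\boxtimes\mu_2^{(N)})$ converges vaguely to a symmetric measure $\rho$ that depends only on $(c_1,c_2)$, and $\rho$ is unimodal if and only if $c_1+c_2\le1$. More precisely: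
\begin{itemize}
\item[(a)] If $c_1+c_2\le1$, then $\rho$ is absolutely continuous and unimodal with mode $0$.
\item[(b)] If $c_1+c_2>1$, then $\rho=(c_1+c_2-1)\delta_0+f(t)\,dt$ with $f$ even and continuous. On $(0,\infty)$, $f$ vanishes on $(0,t_*]$, the set $\{f>0\}$ is an interval $(t_*,b)$ with $b\le\infty$, and on this interval $f$ strictly increases to its maximum and then strictly decreases to $0$. Here
\[
t_*=\log\frac{(\xi_*+c_1)(\xi_*+c_2)(\xi_*-1)}{(\xi_*-c_1)(\xi_*-c_2)(\xi_*+1)}>0,
\]
where $\xi_*>0$ and $\xi_*^2$ is the larger root of $(s-1)r^2-Br+p(s-p)=0$, with $s=c_1+c_2$, $p=c_1c_2$ and $B=s+sp-c_1^2-c_2^2$. For $c_1=c_2=c$ one has $\xi_*=\sqrt{c(2-c)/(2c-1)}$.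
\end{itemize}
\end{theorem}

Part (a) concerns the limit law only. It makes no claim about $\mu_1^{(N)}\boxtimes\mu_2^{(N)}$ for finite $N$.

\subsection*{The mechanism}
Take factors with logarithmic laws $c_i\delta_0+(1-c_i)\mathrm{Unif}[-L,L]$, $i=1,2$. Their ordinary convolution is $c_1c_2\delta_0$ plus a density bounded by $1/(2L)$, so it tends to the unimodal measure $c_1c_2\delta_0$: the mass that stays in a bounded region and the mass at $0$ are the same. In the free case these two numbers separate. Let $P=1_{\{1\}}(X)$ and $Q=1_{\{1\}}(Y)$. The operator $X^{1/2}YX^{1/2}$ fixes every vector in the range of $P\wedge Q$, and the dimension formula $\tau(P\wedge Q)=\tau(P)+\tau(Q)-\tau(P\vee Q)\ge c_1+c_2-1$ explains the number $\kappa$. We shall see that in the limit the atom has mass exactly $\kappa$ when $\kappa>0$, while the mass that does not escape is $\min(c_1,c_2)$; note that $c_1+c_2-1<c_1c_2<\min(c_1,c_2)$. The excess mass keeps a positive distance from the atom, and a vague limit of symmetric unimodal measures cannot have mass beyond a gap.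

Section~\ref{sec:transforms} rewrites the $S$-transform on the logarithmic scale. Section~\ref{sec:limit} identifies the limit law through its transform. Section~\ref{sec:example} finds the atom and the gap by hand for $c_1=c_2=\frac23$, Section~\ref{sec:gap} proves Theorem~\ref{thm:main}, and Section~\ref{sec:shape} proves Theorem~\ref{thm:shape}.

\section{Transforms on the logarithmic scale}\label{sec:transforms}

We need a transform of the logarithmic law that turns $\boxtimes$ into addition, behaves well when mass escapes, and from which the measure can be read off locally. One analytic function on a strip does all this: the first two properties are seen on the middle line of the strip, the third on its lower edge. For a finite positive measure $\rho$ on $\mathbb{R}$ put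
\[
T_\rho(t)=\int\tanh\frac{t-x}{2}\,d\rho(x)\quad(t\in\mathbb{R}),\qquad
\Gamma_\rho(z)=\int\coth\frac{z-x}{2}\,d\rho(x)\quad(0<\operatorname{Im}z<2\pi),
\]
and let $\mathbb{S}=\{0<\operatorname{Im}z<\pi\}$ and $\mathbb{C}^-=\{\operatorname{Im}w<0\}$. Near the real axis $\coth\frac{z-x}{2}\approx\frac{2}{z-x}$, so $\frac12\Gamma_\rho$ plays the part of a Cauchy transform.

\begin{lemma}\label{lem:gamma}
Let $\rho\neq0$ be a finite positive measure on $\mathbb{R}$.
\begin{itemize}
\item[(i)] $\Gamma_\rho$ is analytic and $\Gamma_\rho(t+i\pi)=T_\rho(t)$. The function $T_\rho$ is real-analytic, $T_\rho'>0$, and $T_\rho(t)\to\pm\rho(\mathbb{R})$ as $t\to\pm\infty$.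
\item[(ii)] $\Gamma_\rho(\mathbb{S})\subset\mathbb{C}^-$.
\item[(iii)] $-\frac1{2\pi}\operatorname{Im}\Gamma_\rho(t+i\theta)\,dt\to\rho$ vaguely as $\theta\downarrow0$. If $\Gamma_\rho$ extends continuously to $\mathbb{S}\cup I$ for an open set $I\subset\mathbb{R}$, then $\rho|_I=-\frac1{2\pi}\operatorname{Im}\Gamma_\rho(t)\,dt$.
\item[(iv)] $\rho(\{0\})=\lim_{\theta\downarrow0}\frac{i\theta}{2}\,\Gamma_\rho(i\theta)$.
\item[(v)] $T_\rho$ determines $\rho$, and $\rho$ is symmetric if and only if $T_\rho$ is odd. If $\rho$ is symmetric, then $\Gamma_\rho(i\theta)=-i\beta(\theta)$ with $\beta(\theta)>0$ for $0<\theta<\pi$.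
\end{itemize}
\end{lemma}

\begin{proof}
Multiplying numerator and denominator of $\coth$ by the conjugate of the denominator gives
\begin{equation}\label{eq:coth}
\coth\frac{t+i\theta}{2}=\frac{\sinh t-i\sin\theta}{\cosh t-\cos\theta},\qquad
\Big|\coth\frac{t+i\theta}{2}\Big|^2=\frac{\cosh t+\cos\theta}{\cosh t-\cos\theta}\le\max\big(1,\cot^2\tfrac\theta2\big).
\end{equation}
The inequality holds because the quotient is at most $1$ if $\cos\theta\le0$ and is largest at $t=0$ if $\cos\theta>0$.

(i) The bound in \eqref{eq:coth} is uniform in $t$ and locally uniform in $\theta\in(0,2\pi)$, so $\Gamma_\rho$ is analytic. At $\theta=\pi$ the first formula gives $\frac{\sinh t}{\cosh t+1}=\tanh\frac t2$. Further $T_\rho'(t)=\frac12\int\cosh^{-2}\frac{t-x}2\,d\rho(x)>0$, and the limits follow by dominated convergence.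

(ii), (iii) By \eqref{eq:coth},
\[
-\frac1{2\pi}\operatorname{Im}\Gamma_\rho(t+i\theta)=(P_\theta*\rho)(t),\qquad P_\theta(t)=\frac{\sin\theta}{2\pi(\cosh t-\cos\theta)} .
\]
For $0<\theta<\pi$ the kernel $P_\theta$ is positive, which proves (ii). It is even and has the primitive $\frac1\pi\arctan(\tanh\frac t2\cot\frac\theta2)$, so $\int P_\theta=1-\theta/\pi$. Moreover $P_\theta(t)\le\frac{\sin\theta}{2\pi(\cosh t-1)}$, so $\int_{|t|>\varepsilon}P_\theta\to0$ as $\theta\downarrow0$ for each $\varepsilon>0$. Hence $P_\theta*\varphi\to\varphi$ uniformly for $\varphi\in C_c(\mathbb{R})$, and $\int\varphi\,(P_\theta*\rho)\,dt=\int P_\theta*\varphi\,d\rho\to\int\varphi\,d\rho$. If $\Gamma_\rho$ is continuous up to $I$, then $\Gamma_\rho(t+i\theta)\to\Gamma_\rho(t)$ uniformly on compact subsets of $I$, which gives the second claim.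

(iv) For $\theta\le\pi/2$ the function $x\mapsto\frac{i\theta}{2}\coth\frac{i\theta-x}{2}$ is bounded by $\frac\theta2\cot\frac\theta2\le1$. It equals $\frac\theta2\cot\frac\theta2\to1$ at $x=0$ and tends to $0$ for $x\ne0$. Apply dominated convergence.

(v) By (i) and the identity theorem $T_\rho$ determines $\Gamma_\rho$, and by (iii) $\Gamma_\rho$ determines $\rho$. The reflected measure has transform $t\mapsto-T_\rho(-t)$, which gives the criterion for symmetry. Finally $\operatorname{Re}\coth\frac{i\theta-x}2=-\frac{\sinh x}{\cosh x-\cos\theta}$ is odd in $x$, so $\operatorname{Re}\Gamma_\rho(i\theta)=0$ for symmetric $\rho$, and $\beta>0$ by (ii).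
\end{proof}

For $c>0$ we have $T_{c\delta_0}(t)=c\tanh\frac t2$. The inverse of this function and its derivative are
\begin{equation}\label{eq:ell}
\ell_c(\xi)=\log\frac{c+\xi}{c-\xi},\qquad \ell_c'(\xi)=\frac1{c+\xi}+\frac1{c-\xi}\qquad(|\xi|<c).
\end{equation}
For a probability measure $\mu$ on $\mathbb{R}_+$ we write $T_\mu$ for $T_{\log_*\mu}$; by Lemma~\ref{lem:gamma}(i) it is an increasing homeomorphism $\mathbb{R}\to(-1,1)$ with real-analytic inverse.

We recall the $S$-transform. Let $\psi_\mu(\zeta)=\int\frac{x\zeta}{1-x\zeta}\,d\mu(x)$ for $\zeta<0$. Substituting $\zeta=-e^{-t}$, $x=e^y$ and using $-\frac1{1+e^{t-y}}=\frac12\tanh\frac{t-y}2-\frac12$, we get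
\begin{equation}\label{eq:psiT}
\psi_\mu(-e^{-t})=\tfrac12\big(T_\mu(t)-1\big).
\end{equation}
So $\psi_\mu$ is a bijection $(-\infty,0)\to(-1,0)$ with a real-analytic inverse $\chi_\mu$, and $S_\mu(u)=\frac{1+u}{u}\chi_\mu(u)$ for $-1<u<0$. By Bercovici and Voiculescu \cite{BV}, $S_{\mu\boxtimes\nu}=S_\mu S_\nu$ on an interval $(-\varepsilon,0)$. All three functions are real-analytic on $(-1,0)$, so the identity holds there.

\begin{proposition}\label{prop:linear}
For probability measures $\mu_1,\dots,\mu_n$ on $\mathbb{R}_+$,
\begin{equation}\label{eq:linear}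
T^{-1}_{\mu_1\boxtimes\cdots\boxtimes\mu_n}(\xi)=\sum_{i=1}^nT^{-1}_{\mu_i}(\xi)-(n-1)\,\ell_1(\xi),\qquad|\xi|<1 .
\end{equation}
If all $\mu_i$ are multiplicatively symmetric, so is $\mu_1\boxtimes\cdots\boxtimes\mu_n$.
\end{proposition}

\begin{proof}
Put $u=\frac12(\xi-1)$. By \eqref{eq:psiT}, $\chi_\mu(u)=-\exp(-T_\mu^{-1}(\xi))$, and $\frac{1+u}u=-\frac{1+\xi}{1-\xi}$. Hence $\log S_\mu(u)=\ell_1(\xi)-T_\mu^{-1}(\xi)$, and $S_{\mu\boxtimes\nu}=S_\mu S_\nu$ becomes \eqref{eq:linear} for $n=2$. Induction gives the general case, for any order and bracketing of the factors. If each $T_{\mu_i}$ is odd, the right side of \eqref{eq:linear} is odd, and Lemma~\ref{lem:gamma}(v) applies.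
\end{proof}

As a check, $T_{\delta_a}^{-1}=\ell_1+\log a$, so \eqref{eq:linear} says that $\mu\boxtimes\delta_a$ is $\mu$ dilated by $a$. Mixing measures is linear in $T$, whereas $\boxtimes$ is additive in $T^{-1}$; this is why the bilinearity argument of Section~\ref{sec:intro} has no counterpart.

\section{The limit law}\label{sec:limit}

Formula \eqref{eq:linear} does not give the density of a convolution in closed form for the measures of Corollary~\ref{cor:examples}. It becomes explicit in the limit, where each $T_{\mu_i}^{-1}$ turns into $\ell_{c_i}$. We use two standard facts about sub-probability measures on $\mathbb{R}$: every sequence has a vaguely convergent subsequence, with a sub-probability limit; and vague convergence implies convergence of integrals against every $h\in C_0(\mathbb{R})$, since $h$ is a uniform limit of functions in $C_c(\mathbb{R})$ and the masses are bounded. We also have to pass from functions to their inverses and back.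

\begin{lemma}\label{lem:inverse}
Let $F:I\to J$ and $F_N:I_N\to J_N$ be increasing homeomorphisms of open intervals, with $I\subset I_N$ and $F_N\to F$ pointwise on $I$. Then every $y\in J$ lies in $J_N$ for large $N$, and $F_N^{-1}(y)\to F^{-1}(y)$.
\end{lemma}

\begin{proof}
Let $x=F^{-1}(y)$ and $x\pm\varepsilon\in I$. Then $F(x-\varepsilon)<y<F(x+\varepsilon)$, so $F_N(x-\varepsilon)<y<F_N(x+\varepsilon)$ for large $N$, and therefore $y\in J_N$ and $|F_N^{-1}(y)-x|<\varepsilon$.
\end{proof}

\begin{proposition}\label{prop:limit}
Let $n\ge2$, $c_1,\dots,c_n\in(0,1)$ and $m=\min_ic_i$. The function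
\[
k=\sum_{i=1}^n\ell_{c_i}-(n-1)\,\ell_1
\]
is an increasing homeomorphism $(-m,m)\to\mathbb{R}$. If $\mu_i^{(N)}$ are multiplicatively symmetric probability measures on $\mathbb{R}_+$ with $\log_*\mu_i^{(N)}\to c_i\delta_0$ vaguely, then $\rho_N=\log_*(\mu_1^{(N)}\boxtimes\cdots\boxtimes\mu_n^{(N)})$ converges vaguely to a symmetric measure $\rho$, the unique one with
\begin{equation}\label{eq:Tk}
T_\rho=k^{-1}.
\end{equation}
It depends only on $(c_1,\dots,c_n)$, and $\rho(\mathbb{R})=m$.
\end{proposition}

\begin{proof}
By \eqref{eq:ell}, $\ell_c'(\xi)$ is strictly decreasing in $c\in(|\xi|,\infty)$, so $k'>n\ell_1'-(n-1)\ell_1'>0$. As $\xi\to\pm m$, the terms with $c_i=m$ tend to $\pm\infty$ and the other terms stay bounded, since $m<1$.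

The kernel $\tanh\frac{t-x}2$ does not vanish as $x\to\pm\infty$, so vague convergence alone does not control $T$. Symmetry repairs this. For a symmetric measure $\sigma$,
\[
T_\sigma(t)=\int h_t\,d\sigma,\qquad h_t(x)=\tfrac12\Big(\tanh\frac{t-x}2+\tanh\frac{t+x}2\Big),
\]
and $h_t\in C_0(\mathbb{R})$ because the two terms tend to opposite limits $\mp1$, $\pm1$. Hence $T_{\sigma_N}\to T_\sigma$ pointwise whenever symmetric sub-probability measures $\sigma_N$ converge vaguely to $\sigma$, which is then symmetric too.

Thus $T_{\mu_i^{(N)}}(t)\to c_i\tanh\frac t2$. By Lemma~\ref{lem:inverse} the inverses converge to $\ell_{c_i}$ on $(-c_i,c_i)$, and \eqref{eq:linear} gives $T_{\rho_N}^{-1}\to k$ on $(-m,m)$. Lemma~\ref{lem:inverse}, applied with $F_N=T_{\rho_N}^{-1}$ and $F=k$, gives $T_{\rho_N}\to k^{-1}$ on $\mathbb{R}$. The measures $\rho_N$ are symmetric by Proposition~\ref{prop:linear}, so every vague limit point $\rho$ is symmetric and satisfies \eqref{eq:Tk}; in particular $\rho\ne0$. By Lemma~\ref{lem:gamma}(v) there is only one such $\rho$, and since every subsequence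 has a vaguely convergent subsequence, the whole sequence converges. Finally $\rho(\mathbb{R})=\lim_{t\to\infty}k^{-1}(t)=m$ by Lemma~\ref{lem:gamma}(i).
\end{proof}

We call $\rho$ the \emph{limit law} for $(c_1,\dots,c_n)$. It is the only vague limit point in Theorem~\ref{thm:main}. Log-unimodality of the factors plays no role in any proof; it only makes the measures counterexamples. Symmetry does matter: for $\sigma_N=c\delta_0+(1-c)\delta_N$ we have $T_{\sigma_N}(t)\to c\tanh\frac t2-(1-c)$, so without symmetry the limit of $T$ remembers in which direction the mass escaped.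

It remains to carry information from $\rho$ back to $\rho_N$. For this we express the monotonicity in \eqref{eq:symform} by inequalities between integrals of test functions, which survive vague limits.

\begin{lemma}\label{lem:nogap}
Let $\sigma_N$ be symmetric unimodal probability measures on $\mathbb{R}$ that converge vaguely to $\rho$. If $\rho((0,\delta))=0$ for some $\delta>0$, then $\rho((0,\infty))=0$.
\end{lemma}

\begin{proof}
Write $\sigma_N$ as in \eqref{eq:symform} with density $g_N$ on $(0,\infty)$. For $0\le\varphi\in C_c((0,\infty))$ and $h\ge0$,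
\[
\int\varphi(x-h)\,d\sigma_N(x)=\int\varphi(x)\,g_N(x+h)\,dx\le\int\varphi\,d\sigma_N .
\]
Letting $N\to\infty$ gives $\int\varphi(x-h)\,d\rho(x)\le\int\varphi\,d\rho$. For $\varphi$ supported in $(0,\delta)$ the right side is $0$. Hence $\rho((h,h+\delta))=0$ for all $h\ge0$, and these intervals cover $(0,\infty)$.
\end{proof}

Here symmetry is used a second time: it pins the mode of $\sigma_N$ at $0$. Theorem~\ref{thm:main} is now reduced to a statement about the limit law: it has a gap to the right of $0$ and mass beyond it.

\section{The case $c_1=c_2=\frac23$ by hand}\label{sec:example}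

Equation \eqref{eq:Tk} describes $\Gamma_\rho$ on the line $\operatorname{Im}z=\pi$, while the measure is read off at $\operatorname{Im}z=0$. Since $e^k$ is rational, \eqref{eq:Tk} is an algebraic relation, and it propagates through the strip. We record it for two factors. Throughout, $s=c_1+c_2$ and $p=c_1c_2$.

\begin{lemma}\label{lem:cubic}
Let $\rho$ be the limit law for $(c_1,c_2)$. Then $v=1/\Gamma_\rho$ is analytic on $\mathbb{S}$ and satisfies $P(e^z,v(z))=0$, where
\[
P(u,v)=u(1-c_1v)(1-c_2v)(1+v)-(1+c_1v)(1+c_2v)(1-v).
\]
The coefficient of $v^3$ in $P$ is $p(u+1)$, and $P(u,0)=u-1$, $P(1,v)=2v\,\big(pv^2-(s-1)\big)$.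
\end{lemma}

\begin{proof}
For $z=t+i\pi$ put $w=\Gamma_\rho(z)=k^{-1}(t)$. Exponentiating $k(w)=t$ and using $e^z=-e^t$, we get
\begin{equation}\label{eq:cubicw}
e^z(w-c_1)(w-c_2)(w+1)=(w+c_1)(w+c_2)(w-1).
\end{equation}
Both sides are analytic in $z$ for $w=\Gamma_\rho(z)$, so \eqref{eq:cubicw} holds on $0<\operatorname{Im}z<2\pi$. On $\mathbb{S}$ we have $w\ne0$ by Lemma~\ref{lem:gamma}(ii), and we divide by $w^3$. With $q(v)=(1-c_1v)(1-c_2v)(1+v)=1+(1-s)v+(p-s)v^2+pv^3$ we have $P(u,v)=u\,q(v)-q(-v)$, and the three formulas follow.
\end{proof}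

The passage to $v$ is forced on us: the leading coefficient $e^z-1$ of \eqref{eq:cubicw} vanishes at $z=0$, exactly where an atom would produce a pole of $\Gamma_\rho$, while the leading coefficient of $P(e^z,\cdot)$ does not vanish near the real axis.

Now let $c_1=c_2=\frac23$, so $s=\frac43$, $p=\frac49$, $\kappa=\frac13$ and
\[
P(1,v)=\tfrac29\,v\,(4v^2-3).
\]
The roots $0,\pm\frac{\sqrt3}2$ are simple and real. Let $D_0,D_+,D_-$ be the discs of radius $\frac14$ around them; they are disjoint, and $D_\pm$ do not meet the imaginary axis. By the implicit function theorem there are $\delta\in(0,\pi)$ and analytic functions $g_0,g_+,g_-$ on $\{|z|<\delta\}$ with $g_j(z)\in D_j$ and $P(e^z,g_j(z))=0$. These are three distinct roots of a cubic, hence all of them, one in each disc. For real $z$ the cubic has real coefficients and each disc is invariant under conjugation, so each $g_j(z)$ is real.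

On the upper half disc, which is connected, $v$ is continuous with values in $D_0\cup D_+\cup D_-$, so it stays in one disc and equals the corresponding $g_j$. By Lemma~\ref{lem:gamma}(v), $v(i\theta)=i/\beta(\theta)$ is purely imaginary, so $v=g_0$. Since $P(u,0)=u-1$, the function $g_0$ vanishes only at $z=0$. Therefore $\Gamma_\rho=1/g_0$ extends continuously, with real values, to $(-\delta,\delta)\setminus\{0\}$, and $\rho$ has no mass there by Lemma~\ref{lem:gamma}(iii). This is the gap. For the atom, differentiate $P(e^z,g_0(z))=0$ at $z=0$: from $\partial_uP(1,0)=1$ and $\partial_vP(1,0)=-\frac23$ we get $g_0'(0)=\frac32$, and Lemma~\ref{lem:gamma}(iv) gives $\rho(\{0\})=\lim\frac{i\theta}{2g_0(i\theta)}=\frac13$. The total mass is $\frac23$ by Proposition~\ref{prop:limit}. So $\rho((0,\delta))=0$ and $\rho((0,\infty))=\frac16$, and by Lemma~\ref{lem:nogap} only finitely many $\rho_N$ can be unimodal. This already answers the problem.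

For $c_1=c_2=\frac13$, in contrast, $P(1,v)=\frac29v(v^2+3)$ has the root $i\sqrt3$ on the imaginary axis, and nothing forces $\Gamma_\rho$ to be real near $0$. Indeed $\rho$ then has a positive density at $0$ (Remark~\ref{rem:density}).

\section{The atom and the gap for $n$ factors}\label{sec:gap}

For $n$ factors the polynomial has degree $2n-1$ and we cannot list its roots. The example used only two things: that $v(i\theta)\to0$, and that the root near $0$ is simple and real. The second is a local matter at $w=\infty$. For the first we keep the logarithm in \eqref{eq:Tk} instead of exponentiating: the relation then controls $\operatorname{Im}z$ itself, and on the imaginary axis it becomes an inequality between arctangents.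

For $c>0$ let $\lambda_c(w)=\log\frac{w+c}{w-c}$ with the principal branch. The map $w\mapsto\frac{w+c}{w-c}$ sends $[-c,c]$ to $[-\infty,0]$, so $\lambda_c$ is analytic on $\mathbb{C}\setminus[-c,c]$. It is real on the real axis there, and
\begin{equation}\label{eq:lambdaseries}
\lambda_c(w)=\frac{2c}{w}+\frac{2c^3}{3w^3}+\cdots\quad(|w|>c),\qquad\lambda_c'(w)=-\frac{2c}{w^2-c^2}.
\end{equation}
For $w=\xi-i\eta$ with $\eta>0$ and $r=|w|^2$,
\begin{equation}\label{eq:explambda}
e^{\lambda_c(w)}=\frac{(w+c)(\bar w-c)}{|w-c|^2}=\frac{r-c^2+2ic\eta}{|w-c|^2},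
\end{equation}
so $\operatorname{Im}\lambda_c\in(0,\pi)$ on $\mathbb{C}^-$; it is the angle under which $[-c,c]$ is seen from $w$. The principal branch of $\log\frac{c+w}{c-w}$ extends $\ell_c$ analytically to $\mathbb{C}\setminus\{\xi\in\mathbb{R}:|\xi|\ge c\}$. On $\mathbb{C}^-$ the argument of $\frac{c+w}{c-w}=-e^{\lambda_c(w)}$ is $\operatorname{Im}\lambda_c(w)-\pi\in(-\pi,0)$, so $\lambda_c=\ell_c+i\pi$ there. Define
\[
K=\sum_{i=1}^n\lambda_{c_i}-(n-1)\,\lambda_1\quad\text{on }\mathbb{C}\setminus[-1,1],\qquad \kappa=\sum_{i=1}^nc_i-(n-1).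
\]
Then $K=k+i\pi$ on $\mathbb{C}^-$, where $k$ is analytic on $\Omega=\mathbb{C}\setminus\{\xi\in\mathbb{R}:|\xi|\ge m\}$, and by \eqref{eq:lambdaseries}
\begin{equation}\label{eq:Kinf}
K(w)=\frac{2\kappa}w+O(|w|^{-3})\quad(w\to\infty),
\end{equation}
a power series in $1/w$ with real coefficients that converges for $|w|>1$.

\begin{lemma}\label{lem:K}
Let $\rho$ be the limit law for $(c_1,\dots,c_n)$, with no condition on $\kappa$. Then $K(\Gamma_\rho(z))=z$ for all $z\in\mathbb{S}$.
\end{lemma}

\begin{proof}
Since $\Gamma_\rho(i\pi)=k^{-1}(0)=0\in\Omega$, the function $k(\Gamma_\rho(z))+i\pi$ is analytic on a disc $U$ around $i\pi$. By \eqref{eq:Tk} it equals $z$ on $U\cap\{\operatorname{Im}z=\pi\}$, hence on $U$. On $U\cap\mathbb{S}$ it equals $K(\Gamma_\rho(z))$, because $\Gamma_\rho(\mathbb{S})\subset\mathbb{C}^-$. The function $K\circ\Gamma_\rho$ is analytic on $\mathbb{S}$, and the identity theorem finishes the proof.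
\end{proof}

\begin{proposition}\label{prop:gap}
Let $\kappa>0$. Then there is $\delta>0$ such that $\rho|_{(-\delta,\delta)}=\kappa\delta_0$, the function $\Gamma_\rho$ extends continuously with real values to $(-\delta,\delta)\setminus\{0\}$, and $\Gamma_\rho(t)\to+\infty$ as $t\downarrow0$. Moreover $\rho((0,\infty))=\frac12(m-\kappa)>0$.
\end{proposition}

\begin{proof}
Write $\Gamma=\Gamma_\rho$ and $\Gamma(i\theta)=-i\beta(\theta)$ as in Lemma~\ref{lem:gamma}(v).

\emph{$\Gamma$ blows up along the imaginary axis.} For $w=-i\beta$ the numerator in \eqref{eq:explambda} is $(\beta+ic)^2$, so $\operatorname{Im}\lambda_c(-i\beta)=2\arctan\frac c\beta$. The function $x\mapsto\arctan\frac x\beta$ is concave on $[0,\infty)$ and vanishes at $0$, so $\arctan\frac{c}{\beta}\ge c\arctan\frac1\beta$ for $0\le c\le1$. With Lemma~\ref{lem:K} this gives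
\[
\theta=\operatorname{Im}K(-i\beta(\theta))=2\Big[\sum_{i=1}^n\arctan\frac{c_i}{\beta(\theta)}-(n-1)\arctan\frac1{\beta(\theta)}\Big]\ge2\kappa\arctan\frac1{\beta(\theta)} .
\]
As $\kappa>0$, it follows that $\beta(\theta)\to\infty$ as $\theta\downarrow0$.

\emph{Inversion at infinity.} By \eqref{eq:Kinf}, $G(v)=K(1/v)$ is analytic on $|v|<1$ with real Taylor coefficients, $G(0)=0$ and $G'(0)=2\kappa\ne0$. So $G$ maps a neighborhood $V$ of $0$ bijectively onto a disc $\{|z|<\delta\}$, $\delta<\pi$, and the inverse $g$ has real Taylor coefficients, vanishes only at $0$, and satisfies $g(z)=\frac z{2\kappa}+O(|z|^2)$. For small $\theta$ the point $1/\Gamma(i\theta)$ lies in $V$ by the first step, and $G(1/\Gamma(i\theta))=i\theta$, so $1/\Gamma(i\theta)=g(i\theta)$. By the identity theorem $\Gamma=1/g$ on the upper half disc of radius $\delta$. This gives the real boundary values and the limit $+\infty$ as $t\downarrow0$. By Lemma~\ref{lem:gamma}(iii) and (iv), $\rho$ has no mass on $(-\delta,\delta)\setminus\{0\}$, and $\rho(\{0\})=\lim\frac{i\theta}{2g(i\theta)}=\kappa$.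

\emph{Mass beyond the gap.} Choose $j$ with $c_j=m$. Then $\kappa=m-\sum_{i\ne j}(1-c_i)<m=\rho(\mathbb{R})$, and $\rho$ is symmetric.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Proposition~\ref{prop:limit} the symmetric probability measures $\rho_N$ converge vaguely to the limit law $\rho$, which has the stated properties by Proposition~\ref{prop:gap}. If $\rho_N$ were unimodal for infinitely many $N$, Lemma~\ref{lem:nogap} applied to that subsequence would give $\rho((0,\infty))=0$, a contradiction.
\end{proof}

\begin{remark}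
The hypothesis $\kappa>0$ enters twice, in $\beta(\theta)\to\infty$ and in $G'(0)\ne0$; Theorem~\ref{thm:shape}(a) shows that for $n=2$ the limit law has neither atom nor gap at $0$ without it. The hypothesis $c_i<1$ gives $\kappa<m$. It cannot be dropped: for $n=2$ and $\mu_2^{(N)}=\delta_1$, where $c_2=1$, the convolution is $\mu_1^{(N)}$ itself.
\end{remark}

\section{The shape of the limit law for two factors}\label{sec:shape}

Let $n=2$, $c_1,c_2\in(0,1)$, so $\kappa=s-1$ and $K=\lambda_{c_1}+\lambda_{c_2}-\lambda_1$. Let $\rho$ be the limit law and $\Gamma=\Gamma_\rho$. The convergence statement of Theorem~\ref{thm:shape} is Proposition~\ref{prop:limit}. To decide monotonicity of the density without solving the cubic, we count how often the density can take a given value; for a continuous function that vanishes at infinity this count determines the shape. First we need the density to be continuous.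

\begin{lemma}\label{lem:boundary}
The function $v=1/\Gamma$ extends continuously to $\mathbb{S}\cup\mathbb{R}$, and $\Gamma$ extends continuously to $\mathbb{S}\cup(\mathbb{R}\setminus\{0\})$. On $\mathbb{R}\setminus\{0\}$ the measure $\rho$ has the continuous even density $f=-\frac1{2\pi}\operatorname{Im}\Gamma$, and $f(t)\to0$ as $t\to\infty$. If $t\in\mathbb{R}\setminus\{0\}$ and $\Gamma(t)\notin[-1,1]$, then $K(\Gamma(t))=t$.
\end{lemma}

\begin{proof}
Fix $t_0\in\mathbb{R}$ and let $H_\varepsilon=\{z\in\mathbb{S}:|z-t_0|<\varepsilon\}$ with $\varepsilon\le1$. By Lemma~\ref{lem:cubic}, $v(z)$ is a root of the cubic $P(e^z,\cdot)$. Its coefficients $a_j$ are bounded on $H_1$ and $a_3=p(e^z+1)$ is bounded away from $0$ there, so the bound $|v|\le1+\max_{j<3}|a_j/a_3|$ for roots shows that $v$ is bounded on $H_1$. The set of limit points of $v(z)$ as $z\to t_0$ is $\bigcap_\varepsilon\overline{v(H_\varepsilon)}$, a decreasing intersection of non-empty compact connected sets, hence non-empty and connected. It is contained in the finite set of roots of $P(e^{t_0},\cdot)$,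 so it is a single point $v(t_0)$. The extension is continuous: if $|v-v(t_0)|\le\varepsilon'$ on $H_\varepsilon$, the same bound holds for the limits at real points of $(t_0-\varepsilon,t_0+\varepsilon)$.

By continuity $P(e^t,v(t))=0$, and $P(e^t,0)=e^t-1$, so $v(t)\ne0$ for $t\ne0$ and $\Gamma=1/v$ is continuous there. Lemma~\ref{lem:gamma}(iii) gives the density, which is even because it is continuous and $\rho$ is symmetric. As $t\to+\infty$, the coefficients of $e^{-t}P(e^t,\cdot)$ converge to those of $(1-c_1v)(1-c_2v)(1+v)$. So $v(t)$ stays bounded and its limit points lie in $\{1/c_1,1/c_2,-1\}$; these are real and nonzero, so $\operatorname{Im}\Gamma(t)\to0$. The last claim follows from Lemma~\ref{lem:K} by letting $z\to t$, since $K$ is continuous off $[-1,1]$.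
\end{proof}

Where $f(t)>0$, the point $\Gamma(t)$ lies in $\mathbb{C}^-$ at depth $\eta=2\pi f(t)$ and $K$ is real there. By \eqref{eq:explambda}, $\operatorname{Im}K(w)$ depends only on $\eta$ and $r=|w|^2$, and in these coordinates the condition is quadratic in $r$. For $\eta\ge0$ put
\begin{equation}\label{eq:Phi}
\Phi_\eta(r)=s(r-p)(r-1)-(r-c_1^2)(r-c_2^2)+4p\eta^2=(s-1)r^2-Br+p(s-p)+4p\eta^2,
\end{equation}
with $B=s+sp-c_1^2-c_2^2$. We have $B>0$ because $c_i^2<c_i$.

\begin{lemma}\label{lem:count}
Let $\eta>0$. The number of $t>0$ with $2\pi f(t)=\eta$ is at most the number of roots of $\Phi_\eta$ in $(0,\infty)$.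
\end{lemma}

\begin{proof}
Let $w=\xi-i\eta$ and $r=|w|^2$. By \eqref{eq:explambda}, $e^{K(w)}$ is a positive multiple of
\[
(r-c_1^2+2ic_1\eta)(r-c_2^2+2ic_2\eta)(r-1-2i\eta).
\]
Since $c_1(r-c_2^2)+c_2(r-c_1^2)=s(r-p)$, the product of the first two factors is $(r-c_1^2)(r-c_2^2)-4p\eta^2+2i\eta s(r-p)$, and the imaginary part of the full product is $2\eta\,\Phi_\eta(r)$.

Let $\Lambda=\{t\ne0:2\pi f(t)=\eta\}$. For $t\in\Lambda$ the point $w=\Gamma(t)$ has imaginary part $-\eta$ and $K(w)=t$ by Lemma~\ref{lem:boundary}. So $t\mapsto\Gamma(t)$ is injective on $\Lambda$, and $e^{K(w)}$ is real, which means $\Phi_\eta(\xi^2+\eta^2)=0$. Each root $r>0$ of $\Phi_\eta$ yields at most two values of $\xi$. Hence $\Lambda$ has at most twice as many points as $\Phi_\eta$ has positive roots, and since $f$ is even, half of these points are positive.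
\end{proof}

Let $W=\{t>0:f(t)>0\}$, an open set. We shall use the following observation: if $(a',b')$ is a component of $W$, then $f\to0$ at $b'$ (by continuity if $b'<\infty$, by Lemma~\ref{lem:boundary} if $b'=\infty$); and if $a'>0$, then $f(a')=0$ as well, so $f$ attains a maximum on $(a',b')$ and takes each smaller positive value at least once on either side of a maximum point.

\begin{proof}[Proof of Theorem~\ref{thm:shape}(a)]
Let $s\le1$. Then $\Phi_\eta'(r)=2(s-1)r-B<0$ on $[0,\infty)$, so $\Phi_\eta$ has at most one positive root, and $f$ is injective on $W$ by Lemma~\ref{lem:count}. By the observation no component of $W$ has $a'>0$, so $W$ is empty or an interval $(0,b')$. On $(0,b')$ the function $f$ is continuous and injective, hence strictly monotone, and it is positive with limit $0$ at $b'$, hence decreasing. Thus $f$ is even and non-increasing on $(0,\infty)$, and $\rho=\rho(\{0\})\delta_0+f\,dt$ is unimodal with mode $0$.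

It remains to exclude an atom. By Lemma~\ref{lem:gamma}(iv), $\rho(\{0\})=\lim\frac{i\theta}{2v(i\theta)}$, which is $0$ if $v(0)\ne0$. Suppose $v(0)=0$. Then $\Gamma(i\theta)=-i\beta(\theta)$ with $\beta(\theta)\to\infty$, and Lemma~\ref{lem:K} with \eqref{eq:Kinf} gives $\theta=2(s-1)/\beta(\theta)+O(\beta(\theta)^{-3})$. Hence $\rho(\{0\})=\lim\frac12\theta\beta(\theta)=s-1\le0$. This is impossible for $s<1$, and for $s=1$ it says that there is no atom.
\end{proof}

\begin{remark}\label{rem:density}
For $s<1$ the proof shows $v(0)\ne0$. As $v(0)$ is a root of $P(1,v)=2v(pv^2+1-s)$ with $\operatorname{Im}v(0)\ge0$, we get $v(0)=i\sqrt{(1-s)/p}$. So the density is continuous at $0$ with $f(0)=\frac1{2\pi}\sqrt{c_1c_2/(1-c_1-c_2)}$; for $c_1=c_2=\frac13$ this is $\frac1{2\pi\sqrt3}$.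
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:shape}(b)]
Let $s>1$. By Proposition~\ref{prop:gap}, $\rho(\{0\})=s-1$, $f=0$ on $(-\delta,\delta)\setminus\{0\}$ and $W\ne\emptyset$. Setting $f(0)=0$ makes $f$ continuous on $\mathbb{R}$. Let $\alpha=\inf W\in[\delta,\infty)$, so that $f=0$ on $(0,\alpha]$.

\emph{One bump.} Now $\Phi_\eta$ is a quadratic with leading coefficient $s-1\ne0$, so by Lemma~\ref{lem:count} $f$ takes each positive value at most twice on $(0,\infty)$. Every component of $W$ has positive left endpoint and so contributes each sufficiently small value at least twice. Hence there is exactly one component, $W=(\alpha,b)$. Let $M=f(t_M)$ be the maximum. Each value in $(0,M)$ is taken at least once in $(\alpha,t_M)$ and at least once in $(t_M,b)$, hence exactly once in each. The value $M$ is not taken in $(\alpha,t_M)$. Indeed, if $f(t_1)=M$ with $t_1<t_M$, then $f<M$ on $(t_1,t_M)$, since $M$ is taken at most twice, and a value $f(t_2)$ with $t_2\in(t_1,t_M)$ is also taken in $(\alpha,t_1)$, hence twice in $(\alpha,t_M)$. So $f$ is continuous and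 injective on $(\alpha,t_M]$ with limit $0$ at $\alpha$, hence strictly increasing. The mirror argument shows that $f$ is strictly decreasing on $[t_M,b)$.

\emph{The critical point of $K$.} In the gap $\Gamma$ is a real inverse branch of $K$ coming from infinity, and the gap should end where this branch meets a critical point of $K$. From \eqref{eq:Phi}, $\Phi_0(1)=-(1-c_1^2)(1-c_2^2)<0$, $\Phi_0(0)=p(s-p)>0$ because $p<c_1<s$, and the leading coefficient is positive. So $\Phi_0$ has roots $0<r_1<1<r_2$, and $\xi_*=\sqrt{r_2}>1$. For real $\xi>1$, \eqref{eq:lambdaseries} gives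
\[
K'(\xi)=-2\Big[\frac{c_1}{\xi^2-c_1^2}+\frac{c_2}{\xi^2-c_2^2}-\frac1{\xi^2-1}\Big]=-\frac{2\,\Phi_0(\xi^2)}{(\xi^2-c_1^2)(\xi^2-c_2^2)(\xi^2-1)},
\]
so $\xi_*$ is the only zero of $K'$ on $(1,\infty)$. The number $t_*$ in the theorem is $K(\xi_*)$.

\emph{The gap ends at $t_*$.} Since $\rho((0,\alpha))=0$, the integral that defines $\Gamma$ is analytic near each point of $(0,\alpha)$, so $\Gamma$ is real and differentiable on $(0,\alpha)$. If $\Gamma(t_0)=\xi_*$ for some $t_0\in(0,\alpha)$, then $\Gamma>1$ near $t_0$, so $K(\Gamma(t))=t$ near $t_0$ by Lemma~\ref{lem:boundary}, and differentiation gives $K'(\xi_*)\Gamma'(t_0)=1$, contradicting $K'(\xi_*)=0$. As $\Gamma(0+)=+\infty$ by Proposition~\ref{prop:gap}, we have $\Gamma>\xi_*$ on $(0,\alpha)$, and so $w_0:=\Gamma(\alpha)\ge\xi_*$ and $K(w_0)=\alpha$. Suppose $w_0>\xi_*$. Then $K'(w_0)\ne0$, so $K$ is injective on a neighborhood $V$ of $w_0$, and the local inverse $g$ near $\alpha$ has real Taylor coefficients because $K$ is real on $(1,\infty)$. For $z\in\mathbb{S}$ near $\alpha$ we have $\Gamma(z)\in V$ by continuity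 and $K(\Gamma(z))=z$, so $\Gamma(z)=g(z)$. Then $\Gamma(t)=g(t)$ is real for real $t$ near $\alpha$, so $f=0$ just to the right of $\alpha$, contradicting $W=(\alpha,b)$. Hence $w_0=\xi_*$ and $t_*=K(\xi_*)=\alpha\ge\delta>0$.

\emph{Equal parameters.} If $c_1=c_2=c$, then \eqref{eq:Phi} factors as $\Phi_0(r)=(r-c^2)\big((2c-1)r-c(2-c)\big)$. The root $c^2$ is less than $1$, so $r_2=c(2-c)/(2c-1)$.

\emph{$\rho$ is not unimodal.} A unimodal measure has an atom only at its mode, so the mode would be $0$, and $f$ would agree almost everywhere on $(0,\infty)$ with a non-increasing non-negative function. Such a function that vanishes almost everywhere on $(0,t_*)$ vanishes on $[t_*,\infty)$, whereas $f>0$ on $(t_*,b)$. Together with (a) this proves that $\rho$ is unimodal if and only if $c_1+c_2\le1$.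
\end{proof}

\begin{remark}
For the example $c_1=c_2=\frac23$ of Section~\ref{sec:example} we get $\xi_*^2=\frac83$. Using this relation, $(\xi_*+\frac23)^2(\xi_*-1)=(\frac{28}9+\frac43\xi_*)(\xi_*-1)=\frac49(4\xi_*+1)$ and $(\xi_*-\frac23)^2(\xi_*+1)=(\frac{28}9-\frac43\xi_*)(\xi_*+1)=\frac49(4\xi_*-1)$. With $4\xi_*=\frac83\sqrt6$ this gives $t_*=\log\frac{8\sqrt6+3}{8\sqrt6-3}\approx0.31$. The limit law has an atom of mass $\frac13$ at $0$, no other mass in $[-t_*,t_*]$, and one bump of mass $\frac16$ on each side.
\end{remark}

\begin{thebibliography}{9}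

\bibitem{BV}
Bercovici and Voiculescu, \emph{Free convolution of measures with unbounded support}, Indiana Univ. Math. J. 42 (1993).

\bibitem{HUW}
Takahiro Hasebe, Yuki Ueda, Jiun-Chau Wang, \emph{Log-unimodality for free positive multiplicative Brownian motion}, arXiv:2009.13848 (2020).

\end{thebibliography}
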